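\title{An ideal Rudin--Blass equivalent to the density zero ideal\\ that is not Erd\H{o}s--Ulam}

\begin{abstract}
Every Erd\H{o}s--Ulam ideal on $\omega$ is Rudin--Blass equivalent to the ideal $\mathcal Z$ of sets of asymptotic density zero. We show that the converse fails. For a finite-to-one surjection $\pi\colon\omega\to\omega$, the ideal $\mathcal I_\pi$ of all sets whose image under $\pi$ has density zero is always Rudin--Blass equivalent to $\mathcal Z$, and we determine exactly when it is isomorphic to an Erd\H{o}s--Ulam ideal; it is not when the fiber over $c$ has $c+1$ points. We also show that the converse does hold for density ideals, that Kat\v{e}tov and Rudin--Blass equivalence to $\mathcal Z$ coincide for ideals Rudin--Blass below $\mathcal Z$, and that there are $2^{2^\omega}$ pairwise non-isomorphic ideals Kat\v{e}tov equivalent to $\mathcal Z$.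
\end{abstract}

\section{Introduction}

Throughout, $\omega=\{0,1,\dots\}$ and a natural number $n$ is identified with the set $\{0,\dots,n-1\}$. An \emph{ideal on $\omega$} is a family $\mathcal I\subseteq\mathcal P(\omega)$ that is closed under subsets and finite unions, contains all finite sets, and is different from $\mathcal P(\omega)$. Its members are thought of as small sets. The basic example is the ideal of sets of asymptotic density zero,
\[
\mathcal Z=\Bigl\{A\subseteq\omega:\ \lim_{n\to\infty}\frac{|A\cap n|}{n}=0\Bigr\}.
\]

Erd\H{o}s--Ulam ideals are obtained by counting with weights. For $f\colon\omega\to[0,\infty)$ and finite $A\subseteq\omega$ write $f[A]=\sum_{i\in A}f(i)$ and $s_n=f[n]=\sum_{i<n}f(i)$. If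
\[
\lim_{n\to\infty}s_n=\infty\qquad\text{and}\qquad\lim_{n\to\infty}\frac{f(n)}{s_{n+1}}=0,
\]
the \emph{Erd\H{o}s--Ulam ideal} of $f$ is
\[
\mathcal{EU}_f=\Bigl\{A\subseteq\omega:\ \lim_{n\to\infty}\frac{f[A\cap n]}{s_n}=0\Bigr\}.
\]
The first condition makes finite sets small. The second says that no single point carries a positive share of the weight accumulated so far; it excludes weights such as $f(i)=2^i$, for which $n-1\in A$ gives $f[A\cap n]/s_n\ge 1/2$, so that only finite sets would be small. The weight $f\equiv1$ gives $\mathcal Z$.

Let $\mathcal I$ and $\mathcal J$ be ideals on $\omega$.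
\begin{itemize}
\item $\mathcal I$ and $\mathcal J$ are \emph{isomorphic} if there is a bijection $\phi\colon\omega\to\omega$ such that $A\in\mathcal I\iff\phi^{-1}[A]\in\mathcal J$ for all $A\subseteq\omega$.
\item $\mathcal I\le_{RB}\mathcal J$ (\emph{Rudin--Blass order}) if there is a finite-to-one $\phi\colon\omega\to\omega$ such that $A\in\mathcal I\iff\phi^{-1}[A]\in\mathcal J$ for all $A\subseteq\omega$.
\item $\mathcal I\le_K\mathcal J$ (\emph{Kat\v{e}tov order}) if there is $\phi\colon\omega\to\omega$ such that $\phi^{-1}[A]\in\mathcal J$ for all $A\in\mathcal I$.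
\end{itemize}
The map $\phi$ is called a \emph{witness}. Two ideals are \emph{$\le_{RB}$-equivalent} (\emph{$\le_K$-equivalent}) if each is below the other in the corresponding order. A witness for $\le_{RB}$ is a witness for $\le_K$. A composition of witnesses is a witness, and a bijection and its inverse show that isomorphic ideals are $\le_{RB}$-equivalent; hence both equivalences are invariant under isomorphism.

Two known facts form the background.
\begin{itemize}
\item[(A)] Every Erd\H{o}s--Ulam ideal is $\le_{RB}$-equivalent to $\mathcal Z$.
\item[(B)] For $g\colon\omega\to[0,\infty)$ with $g(n)\to\infty$ and $n/g(n)\not\to0$, the \emph{simple density ideal} is $\mathcal Z_g=\{A\subseteq\omega:|A\cap n|/g(n)\to0\}$. A simple density ideal is an Erd\H{o}s--Ulam ideal if and only if it is $\le_{RB}$-equivalent to $\mathcal Z$, and here $\le_{RB}$ can be replaced by $\le_K$.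
\end{itemize}
It is natural to ask whether (A) characterizes Erd\H{o}s--Ulam ideals among all ideals. Since $\le_{RB}$-equivalence is invariant under relabeling of $\omega$ while the literal equality $\mathcal I=\mathcal{EU}_f$ is not, the class of Erd\H{o}s--Ulam ideals is taken up to isomorphism. The problem comes from \cite{Kwela}.

\medskip
\noindent\textbf{Problem.} \emph{Let $\mathcal I$ be an ideal on $\omega$. If $\mathcal I$ is $\le_{RB}$-equivalent to $\mathcal Z$, must $\mathcal I$ be isomorphic to an Erd\H{o}s--Ulam ideal? If so, does $\le_K$-equivalence to $\mathcal Z$ suffice?}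
\medskip

One might well guess that the answer is yes. Fact (B) says so for simple density ideals. Moreover, weights seem able to absorb finite-to-one maps: if each point $c$ is replaced by an interval of $k_c$ points, each of weight $1/k_c$, the result is again an Erd\H{o}s--Ulam weight. The counterexample also replaces $c$ by a finite fiber, but it charges a set the \emph{full} weight of $c$ as soon as the set meets the fiber.

Put $D_m=[2^m,2^{m+1})$, so that $\omega\setminus\{0\}=\bigcup_mD_m$, and let
\[
d_m(A)=\frac{|A\cap D_m|}{2^m},\qquad d^*(A)=\limsup_{m\to\infty}d_m(A).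
\]
For a finite-to-one surjection $\pi\colon\omega\to\omega$ and $K\in\omega$ let
\[
\mathcal I_\pi=\{B\subseteq\omega:\ \pi[B]\in\mathcal Z\},\qquad C_K=\{c\in\omega:\ |\pi^{-1}(c)|>K\}.
\]
The family $\mathcal I_\pi$ is an ideal: images of subsets, finite unions and finite sets are subsets, finite unions and finite sets, and $\pi[\omega]=\omega\notin\mathcal Z$. We call the fibers $\pi^{-1}(c)$ \emph{columns}. Thus $B\in\mathcal I_\pi$ if $B$ meets only a density zero set of columns, and $C_K$ indexes the columns taller than $K$.

\begin{theorem}\label{thm:main}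
Let $\pi\colon\omega\to\omega$ be a finite-to-one surjection.
\begin{itemize}
\item[(a)] $\mathcal I_\pi$ is $\le_{RB}$-equivalent to $\mathcal Z$.
\item[(b)] $\mathcal I_\pi$ is isomorphic to an Erd\H{o}s--Ulam ideal if and only if $\lim_{K\to\infty}d^*(C_K)=0$.
\end{itemize}
\end{theorem}

Any sequence of positive integers is the sequence of column heights of some $\pi$ (send consecutive intervals to consecutive points). If the heights are bounded, $C_K$ is eventually empty and $\mathcal I_\pi$ is isomorphic to an Erd\H{o}s--Ulam ideal. The same holds if the column over $c\ge1$ has height $1+v$, where $2^v$ is the largest power of two dividing $c$: then $C_K\setminus\{0\}$ consists of the positive multiples of $2^K$ and $d^*(C_K)=2^{-K}$. If the column over $c$ has height $c+1$, then every $C_K$ is cofinite and $d^*(C_K)=1$. This last example, which we picture as the \emph{triangle} $\{(c,r):r\le c\}$ with $\pi(c,r)=c$, settles the problem.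

\begin{corollary}\label{cor:answer}
If $|\pi^{-1}(c)|=c+1$ for all $c$, then $\mathcal I_\pi$ is $\le_{RB}$-equivalent, hence $\le_K$-equivalent, to $\mathcal Z$, and it is not isomorphic to an Erd\H{o}s--Ulam ideal. Both questions in the problem have a negative answer.
\end{corollary}

The reason is best seen in terms of measures. A \emph{measure} in this paper is a finitely supported, finitely additive, nonnegative measure on $\mathcal P(\omega)$; its \emph{support} is the set of points of positive mass. For a sequence $\mu=(\mu_n)$ of measures let
\[
\mathcal Z_\mu=\{A\subseteq\omega:\ \mu_n(A)\to0\}.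
\]
Up to isomorphism, Erd\H{o}s--Ulam ideals are the families $\mathcal Z_\theta$ given by probability measures with vanishing atoms and \emph{pairwise disjoint} supports (Proposition~\ref{prop:EU}). An ideal $\le_{RB}$-below $\mathcal Z$ is also of the form $\mathcal Z_\nu$ for probability measures $\nu_k$, but now the supports may \emph{overlap}, as long as each point lies in finitely many of them (Lemma~\ref{lem:push}). Overlapping measures can express the maximum of many measures on one finite set, and $\mathcal I_\pi$ is governed by such a maximum. When overlap is forbidden, the problem has a positive answer.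

\begin{theorem}\label{thm:density}
Let $(\mu_n)$ be measures with finite, pairwise disjoint supports, and suppose that $\mathcal Z_\mu\ne\mathcal P(\omega)$. The following are equivalent.
\begin{itemize}
\item[(1)] $\mathcal Z_\mu$ is isomorphic to an Erd\H{o}s--Ulam ideal.
\item[(2)] $\mathcal Z_\mu$ is $\le_{RB}$-equivalent to $\mathcal Z$.
\item[(3)] $\mathcal Z\le_K\mathcal Z_\mu$.
\item[(4)] $\limsup_n\mu_n(\omega)<\infty$ and $\max_x\mu_n(\{x\})\to0$.
\end{itemize}
\end{theorem}

The last two results compare the two equivalences in the problem with each other.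

\begin{theorem}\label{thm:KtoRB}
If $\mathcal I\le_{RB}\mathcal Z$ and $\mathcal Z\le_K\mathcal I$, then $\mathcal Z\le_{RB}\mathcal I$. So for ideals $\le_{RB}$-below $\mathcal Z$, $\le_K$-equivalence and $\le_{RB}$-equivalence to $\mathcal Z$ coincide.
\end{theorem}

\begin{theorem}\label{thm:count}
There are $2^{2^\omega}$ pairwise non-isomorphic ideals $\le_K$-equivalent to $\mathcal Z$, but only at most $2^\omega$ ideals $\le_{RB}$-equivalent to $\mathcal Z$.
\end{theorem}

Sections~\ref{sec:blocks}--\ref{sec:select} prove Theorem~\ref{thm:main}, and the remaining sections prove Theorems~\ref{thm:density}--\ref{thm:count}. Fact (B) is not used. Fact (A) is used once, in Theorem~\ref{thm:density}, and a short proof is included as Proposition~\ref{prop:A}.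

\section{Dyadic blocks and sequences of measures}\label{sec:blocks}

The definition of $\mathcal Z$ uses the nested intervals $n$. It is more convenient to use the disjoint blocks $D_m$. This costs nothing, because the lengths grow geometrically, so that the last block is comparable to everything before it.

\begin{lemma}\label{lem:dyadic}
\begin{itemize}
\item[(a)] If $a_t\ge0$ and $a_t\to0$, then $\sum_{t\le j}2^{t-j}a_t\to0$ as $j\to\infty$.
\item[(b)] $A\in\mathcal Z$ if and only if $d_m(A)\to0$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) Given $\varepsilon>0$, take $T$ with $a_t\le\varepsilon$ for $t\ge T$. The sum is at most $2^{-j}\sum_{t<T}2^ta_t+2\varepsilon$, and the first term tends to $0$.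

(b) If $A\in\mathcal Z$, then $d_m(A)\le2\,|A\cap2^{m+1}|/2^{m+1}\to0$. Conversely, if $2^m\le n<2^{m+1}$, then $n\subseteq\{0\}\cup D_0\cup\dots\cup D_m$, so
\[
\frac{|A\cap n|}{n}\le2^{-m}\Bigl(1+\sum_{t\le m}|A\cap D_t|\Bigr)=2^{-m}+\sum_{t\le m}2^{t-m}d_t(A),
\]
which tends to $0$ by (a) when $d_t(A)\to0$.
\end{proof}

For a measure $\mu$ we write $\|\mu\|=\mu(\omega)$ for its total mass and $\operatorname{at}(\mu)=\max_x\mu(\{x\})$ for its largest atom. A sequence of measures is \emph{disjoint} if the supports are pairwise disjoint. If every point lies in only finitely many supports, in particular if the sequence is disjoint, then $\mathcal Z_\mu$ contains all finite sets; it is then an ideal exactly when $\|\mu_n\|\not\to0$. Ideals $\mathcal Z_\mu$ given by disjoint sequences are called \emph{density ideals}. By Lemma~\ref{lem:dyadic}(b), $\mathcal Z$ is the density ideal of the sequence $(d_m)$.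

\begin{lemma}\label{lem:push}
Let $\psi$ witness $\mathcal I\le_{RB}\mathcal Z$ and put $\nu_k(A)=d_k(\psi^{-1}[A])$. Then the $\nu_k$ are probability measures, every point lies in finitely many of their supports, and $\mathcal I=\mathcal Z_\nu$.
\end{lemma}

\begin{proof}
The support of $\nu_k$ is the finite set $\psi[D_k]$. A point $x$ lies in it only if the finite set $\psi^{-1}(x)$ meets $D_k$. The equality $\mathcal I=\mathcal Z_\nu$ is Lemma~\ref{lem:dyadic}(b) applied to $\psi^{-1}[A]$.
\end{proof}

\section{Erd\H{o}s--Ulam ideals as density ideals}\label{sec:EU}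

The next proposition removes both the order of $\omega$ and the function $f$ from the notion ``isomorphic to an Erd\H{o}s--Ulam ideal''.

\begin{proposition}\label{prop:EU}
For an ideal $\mathcal I$ on $\omega$ the following are equivalent.
\begin{itemize}
\item[(i)] $\mathcal I$ is isomorphic to an Erd\H{o}s--Ulam ideal.
\item[(ii)] $\mathcal I=\mathcal Z_\mu$ for a disjoint sequence with $\sup_n\|\mu_n\|<\infty$ and $\operatorname{at}(\mu_n)\to0$.
\item[(iii)] $\mathcal I=\mathcal Z_\theta$ for a disjoint sequence of probability measures with $\operatorname{at}(\theta_t)\to0$.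
\end{itemize}
\end{proposition}

\begin{proof}
(i)$\Rightarrow$(ii). Condition (ii) is transported by bijections, so we may assume $\mathcal I=\mathcal{EU}_f$. The analogue of the dyadic blocks is obtained by cutting $\omega$ where the partial sums cross a power of two:
\[
T_j=\{i:\ 2^j\le s_{i+1}<2^{j+1}\},\qquad\mu_j(B)=2^{-j}f[B\cap T_j].
\]
(For $f\equiv1$ this gives $T_j=[2^j-1,2^{j+1}-1)$.) The sets $T_j$ are pairwise disjoint, finite because $s_n\to\infty$, and possibly empty. Let $T_j\ne\emptyset$ and $n=\max T_j+1$. Then $f[T_j]\le s_n<2^{j+1}$, so $\|\mu_j\|\le2$. For $i\in T_j$ we have $\mu_j(\{i\})=f(i)/2^j\le2f(i)/s_{i+1}$. The nonempty $T_j$ have distinct minima, which therefore tend to infinity, and $f(i)/s_{i+1}\to0$ gives $\operatorname{at}(\mu_j)\to0$. With the same $n$, $\mu_j(B)\le2f[B\cap n]/s_n$, so $\mathcal{EU}_f\subseteq\mathcal Z_\mu$.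

Now let $\mu_j(B)\to0$. Take $n$ with $s_n\ge1$ and let $j$ be such that $n-1\in T_j$, so $2^j\le s_n<2^{j+1}$. Each $i<n$ lies in some $T_t$ with $t\le j$ or satisfies $s_{i+1}<1$, and the indices of the second kind form an initial segment of total weight less than $1$. Hence
\[
\frac{f[B\cap n]}{s_n}\le2^{-j}+\sum_{t\le j}2^{t-j}\mu_t(B).
\]
As $n\to\infty$ we have $j\to\infty$, and the right side tends to $0$ by Lemma~\ref{lem:dyadic}(a).

(ii)$\Rightarrow$(iii). Rescaling each $\mu_n$ to mass one can change the ideal: if $\|\mu_n\|\to0$ along a subsequence, the union of the corresponding supports is in $\mathcal Z_\mu$ before rescaling but not after. Deleting the light measures can change it too, since for every $\ell$ there may be infinitely many measures of mass about $2^{-\ell}$. Instead we attach the light measures to heavy ones, at most one of each order of magnitude.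

Discard the zero measures, let $M$ be the remaining index set and $C=\sup_n\|\mu_n\|$. Since $\omega\notin\mathcal I$, there is $\delta>0$ such that $N_0=\{n:\|\mu_n\|\ge\delta\}$ is infinite. For $\ell\ge1$ let $N_\ell=\{n:\delta2^{-\ell}\le\|\mu_n\|<\delta2^{1-\ell}\}$. The sets $N_0,N_1,\dots$ partition $M$. Counting from $0$, let $G_t$ consist of the $t$-th element of $N_0$ and, for each $1\le\ell\le t$, the $(t-\ell)$-th element of $N_\ell$ if it exists. The $u$-th element of $N_\ell$ lies in $G_{u+\ell}$ and in no other $G_t$, so the $G_t$ are finite nonempty sets that partition $M$, and $\min G_t\to\infty$. Put $\theta'_t=\sum_{n\in G_t}\mu_n$. This is a disjoint sequence,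
\[
\delta\le\|\theta'_t\|\le C+\sum_{\ell\ge1}\delta2^{1-\ell}=C+2\delta,
\]
and $\operatorname{at}(\theta'_t)=\max_{n\in G_t}\operatorname{at}(\mu_n)\to0$, the equality holding because the supports are disjoint.

We claim $\mathcal Z_{\theta'}=\mathcal Z_\mu$. If $n\in G_t$ then $\mu_n\le\theta'_t$, and $t\to\infty$ as $n\to\infty$ since each $G_t$ is finite; this gives $\subseteq$. For $\supseteq$, let $\mu_n(A)\to0$. For each $L$,
\[
\theta'_t(A)\le(L+1)\max_{n\in G_t}\mu_n(A)+\sum_{\ell>L}\delta2^{1-\ell}.
\]
The first term tends to $0$ as $t\to\infty$, and the second equals $\delta2^{1-L}$; as $L$ is arbitrary, $\theta'_t(A)\to0$. Finally let $\theta_t=\theta'_t/\|\theta'_t\|$. Since $\theta'_t/(C+2\delta)\le\theta_t\le\theta'_t/\delta$, the ideal is unchanged and the atoms still tend to $0$.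

(iii)$\Rightarrow$(i). We list the supports one after another and give the $t$-th support total weight $2^t$. Enumerate $R=\omega\setminus\bigcup_t\operatorname{supp}\theta_t$, which may be finite or empty, as $r_0,r_1,\dots$. Split $\omega$ into consecutive intervals $J_0,J_1,\dots$ and take a bijection $e\colon\omega\to\omega$ mapping $J_t$ onto $\operatorname{supp}\theta_t\cup\{r_t\}$, with $r_t$ omitted if it does not exist. Put $f(i)=2^t\theta_t(\{e(i)\})$ for $i\in J_t$. Then $f[J_t]=2^t$, so $s_n\to\infty$, and $2^t-1\le s_n\le2^{t+1}-1$ whenever $n-1\in J_t$. For $n\in J_t$ with $t\ge1$,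
\[
\frac{f(n)}{s_{n+1}}\le\frac{2^t\operatorname{at}(\theta_t)}{2^t-1}\le2\operatorname{at}(\theta_t)\to0,
\]
so $\mathcal{EU}_f$ is defined. Let $A\subseteq\omega$ and $A'=e^{-1}[A]$, so that $f[A'\cap J_u]=2^u\theta_u(A)$. If $n-1\in J_t$ and $t\ge1$, then $s_n\ge2^{t-1}$ and $f[A'\cap n]/s_n\le2\sum_{u\le t}2^{u-t}\theta_u(A)$; by Lemma~\ref{lem:dyadic}(a), $A\in\mathcal Z_\theta$ implies $A'\in\mathcal{EU}_f$. If $n=\max J_t+1$, then $f[A'\cap n]/s_n\ge2^t\theta_t(A)/2^{t+1}$; so $A'\in\mathcal{EU}_f$ implies $A\in\mathcal Z_\theta$. Thus $e$ is an isomorphism.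
\end{proof}

\section{The ideals $\mathcal I_\pi$ are Rudin--Blass equivalent to $\mathcal Z$}\label{sec:RB}

Fix a finite-to-one surjection $\pi$. By Lemma~\ref{lem:dyadic}(b), $B\in\mathcal I_\pi$ if and only if $d_m(\pi[B])\to0$. The set function $B\mapsto d_m(\pi[B])$ is not additive when columns have more than one point, but it is a maximum of measures. Let $G_m$ be the set of \emph{selectors} over $D_m$, that is, of maps $g\colon D_m\to\omega$ with $g(c)\in\pi^{-1}(c)$ for all $c\in D_m$. It is nonempty because $\pi$ is onto, and finite because $\pi$ is finite-to-one. For $g\in G_m$ let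
\[
\nu_g(B)=2^{-m}\,|\{c\in D_m:\ g(c)\in B\}|.
\]
Since $g$ is injective, $\nu_g$ is the uniform probability measure on the $2^m$ points of $g[D_m]$. We have
\begin{equation}\label{eq:max}
d_m(\pi[B])=\max_{g\in G_m}\nu_g(B).
\end{equation}
Indeed, $g(c)\in B$ implies $c\in\pi[B]$, which gives $\ge$; and equality is attained by a selector with $g(c)\in B$ for every $c\in\pi[B]\cap D_m$.

To reduce $\mathcal I_\pi$ to $\mathcal Z$ we give every selector its own dyadic block and spread the block evenly over the selector. In the triangle, $D_0=\{1\}$ and the column over $1$ has two points $x,y$, so $|G_0|=2$: we send $D_0$ to $x$ and both points of $D_1$ to $y$. The columns over $D_1=\{2,3\}$ have heights $3$ and $4$, so $|G_1|=12$: each of the blocks $D_2,\dots,D_{13}$ is cut into two halves, which are sent to $g(2)$ and $g(3)$ for one of the twelve selectors $g$.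

\begin{proof}[Proof of Theorem~\ref{thm:main}(a)]
The map $\pi$ witnesses $\mathcal Z\le_{RB}\mathcal I_\pi$: since $\pi$ is onto, $\pi[\pi^{-1}[A]]=A$, so $\pi^{-1}[A]\in\mathcal I_\pi\iff A\in\mathcal Z$.

For $\mathcal I_\pi\le_{RB}\mathcal Z$, enumerate the pairs $(m,g)$ with $g\in G_m$ as $(m_l,g_l)_{l\in\omega}$ with $m_l$ nondecreasing. Each $m$ occurs at least once, so $m_l\le l$, and only finitely often, so $m_l\to\infty$. Choose $e_l\colon D_l\to D_{m_l}$ with all fibers of size $2^{l-m_l}$. Let $\psi=g_l\circ e_l$ on $D_l$, and let $\psi(0)$ be arbitrary. If $\psi(y)=x$ with $y\in D_l$, then $\pi(x)\in D_{m_l}$; this determines $m_l$ and leaves finitely many $l$, so $\psi$ is finite-to-one. For $B\subseteq\omega$,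
\[
d_l(\psi^{-1}[B])=\frac{2^{l-m_l}\,|\{c\in D_{m_l}:g_l(c)\in B\}|}{2^l}=\nu_{g_l}(B).
\]
If $d_m(\pi[B])\to0$, then $\nu_{g_l}(B)\le d_{m_l}(\pi[B])\to0$ by \eqref{eq:max} and $m_l\to\infty$. Conversely, by \eqref{eq:max} each $m$ has an index $l\ge m$ with $m_l=m$ and $\nu_{g_l}(B)=d_m(\pi[B])$, so $\nu_{g_l}(B)\to0$ implies $d_m(\pi[B])\to0$. By Lemma~\ref{lem:dyadic}(b), $\psi^{-1}[B]\in\mathcal Z\iff B\in\mathcal I_\pi$.
\end{proof}

\section{Selectors that are small for disjoint measures}\label{sec:select}

We turn to Theorem~\ref{thm:main}(b). The obvious candidate for a disjoint sequence describing $\mathcal I_\pi$ spreads the mass of $c$ evenly over its column. It loses a factor $K$ on columns of height at most $K$ and gives no control on taller ones, and this suffices when tall columns are rare.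

\begin{proof}[Proof of Theorem~\ref{thm:main}(b), sufficiency]
Assume $d^*(C_K)\to0$ and put
\[
\mu_m(B)=2^{-m}\sum_{c\in D_m}\frac{|B\cap\pi^{-1}(c)|}{|\pi^{-1}(c)|}.
\]
These are probability measures with the finite disjoint supports $\pi^{-1}[D_m]$ and atoms at most $2^{-m}$. The term for $c$ is $0$ if $c\notin\pi[B]$, at most $1$ always, and at least $1/K$ if $c\in\pi[B]\setminus C_K$. Hence for every $K\ge1$
\[
\mu_m(B)\le d_m(\pi[B])\le K\mu_m(B)+d_m(C_K).
\]
The left inequality gives $\mathcal I_\pi\subseteq\mathcal Z_\mu$. If $\mu_m(B)\to0$, the right one gives $\limsup_md_m(\pi[B])\le d^*(C_K)$ for all $K$, so $d_m(\pi[B])\to0$. Thus $\mathcal I_\pi=\mathcal Z_\mu$, and Proposition~\ref{prop:EU} applies.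
\end{proof}

For necessity we must defeat an arbitrary disjoint sequence $(\theta_j)$ as in Proposition~\ref{prop:EU}(iii). In the triangle, the uniform measures above are defeated by the bottom row, which meets every column but has $\mu_m$-measure at most $2^{-m}$. In general we look for a set $B$ with one point in each of many tall columns, so that $B\notin\mathcal I_\pi$, and with $\theta_j(B)\to0$. The core is a finite problem: \emph{given disjoint columns $V_c$ of height $i$ and measures $\lambda_j$ with disjoint supports, choose one point in each column so that the chosen set is small for all $\lambda_j$ at once.}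

If there is a single measure $\lambda$, take the lightest point of each column; it has mass at most $\lambda(V_c)/i$, so the chosen set has mass at most $\|\lambda\|/i$. With several measures this rule fails. Let $i\ge2$, let $i$ divide $N$, and take the columns $V_c=\{(c,1),\dots,(c,i)\}$ for $c=1,\dots,N$. Let $\lambda_r$ live on row $r$, giving each point mass $1/N$ if $r\ge2$ and $1/(N+1)$ if $r=1$. The lightest points form row $1$, of $\lambda_1$-mass $N/(N+1)$. The diagonal choice, which takes $(c,r)$ with $r\equiv c\pmod i$, has mass at most $1/i$ for every $\lambda_r$. It succeeds because each row is cut into runs of $i$ points and only one point is taken from each run. In general the supports are not rows and the masses are unequal. We form the runs, called groups below, after sorting each support by mass, so that a point of one group is paid for by the $i$ heavier points of the previous group. Only the first group is not paid for, and it contributes one atom. This term cannot be avoided: for a single column carrying $i$ different unit point masses, the chosen point has mass $1$ for one of them.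

It remains to choose the points in different groups. For $i=2$ this can be seen directly. Form a multigraph whose vertices are the groups and whose edges are the columns, each column joining the groups of its two points. All degrees are at most $2$, so the components are paths and cycles (including loops and double edges). Orient each component coherently and let every column choose its point in the group at its head; no group is the head of two edges. For general $i$ we use \emph{Hall's theorem}: if in a finite bipartite graph with parts $X$ and $Y$ every $\Gamma\subseteq X$ has at least $|\Gamma|$ neighbors, then there is an injection $h\colon X\to Y$ with $h(x)$ adjacent to $x$ for all $x\in X$.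

\begin{lemma}\label{lem:select}
Let $i\ge1$, let $(V_c)_{c\in X}$ be a finite family of pairwise disjoint subsets of $\omega$ of size $i$, and let $(\lambda_j)$ be a disjoint sequence of measures. There is a set $B$ consisting of exactly one point from each $V_c$ such that
\[
\lambda_j(B)\le\operatorname{at}(\lambda_j)+\frac{\|\lambda_j\|}{i}\qquad\text{for all }j.
\]
\end{lemma}

\begin{proof}
Let $V=\bigcup_{c\in X}V_c$ and $T_j=\operatorname{supp}\lambda_j$. Partition $V$ into \emph{groups} as follows. For each $j$, list $V\cap T_j$ in order of nonincreasing $\lambda_j$-mass and cut the list into consecutive groups of size $i$, the last one possibly smaller. Each point of $V\setminus\bigcup_jT_j$ forms a group by itself. This is a partition because the $T_j$ are disjoint, and every group has at most $i$ points.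

Join $c\in X$ to each group that meets $V_c$. For $\Gamma\subseteq X$, the $i|\Gamma|$ points of $\bigcup_{c\in\Gamma}V_c$ are covered by the neighbors of $\Gamma$, each of which has at most $i$ points, so $\Gamma$ has at least $|\Gamma|$ neighbors. Hall's theorem gives an injection $h$; choose $x_c\in V_c\cap h(c)$ and let $B=\{x_c:c\in X\}$. Then $B$ has at most one point in each group.

Fix $j$ and let $H_1,\dots,H_p$ be the groups of $V\cap T_j$ in order. A point of $H_1$ has mass at most $\operatorname{at}(\lambda_j)$. A point of $H_{u+1}$ is no heavier than any point of $H_u$, and $H_u$ has exactly $i$ points since it is not last; so its mass is at most $\lambda_j(H_u)/i$. Summing, $\lambda_j(B)\le\operatorname{at}(\lambda_j)+\frac1i\sum_{u<p}\lambda_j(H_u)\le\operatorname{at}(\lambda_j)+\|\lambda_j\|/i$.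
\end{proof}

We apply the lemma over a sequence of dyadic blocks with $i\to\infty$. The one remaining danger is that a single measure meets many of these blocks and adds up their contributions, so the blocks are chosen far apart.

\begin{proof}[Proof of Theorem~\ref{thm:main}(b), necessity]
Assume $d^*(C_K)\not\to0$. Since $C_{K+1}\subseteq C_K$, the sequence $d^*(C_K)$ is nonincreasing, so there is $\varepsilon>0$ with $d^*(C_K)>\varepsilon$ for all $K$. Suppose that $\mathcal I_\pi$ is isomorphic to an Erd\H{o}s--Ulam ideal and write $\mathcal I_\pi=\mathcal Z_\theta$ as in Proposition~\ref{prop:EU}(iii). Let $T_j=\operatorname{supp}\theta_j$ and $\alpha_j=\operatorname{at}(\theta_j)\to0$.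

We choose $m_1<m_2<\cdots$ such that $d_{m_i}(C_i)\ge\varepsilon$ and, with $S_i=\pi^{-1}[D_{m_i}]$, every $T_j$ meets at most one $S_i$. Suppose $m_1,\dots,m_{i-1}$ are chosen. The set $S_1\cup\dots\cup S_{i-1}$ is finite and the $T_j$ are disjoint, so finitely many $T_j$ meet it, and their union $U$ is finite. For all large $m$ the block $D_m$ misses the finite set $\pi[U]$, so $\pi^{-1}[D_m]$ misses $U$; and $d_m(C_i)\ge\varepsilon$ for infinitely many $m$ because $d^*(C_i)>\varepsilon$. Take such an $m>m_{i-1}$ as $m_i$.

Fix $i$. For $c\in X_i=C_i\cap D_{m_i}$ the column over $c$ has more than $i$ points; choose $V_c\subseteq\pi^{-1}(c)$ of size $i$. Lemma~\ref{lem:select} gives $B_i\subseteq S_i$ with $\pi[B_i]=X_i$ and $\theta_j(B_i)\le\alpha_j+1/i$ for all $j$.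

Let $B=\bigcup_iB_i$. Given $\eta>0$, take $i_0$ with $1/i_0<\eta$. Only finitely many $T_j$ meet $S_1\cup\dots\cup S_{i_0}$. Any other $T_j$ either meets no $S_i$, and then $\theta_j(B)=0$, or meets exactly one $S_i$, with $i>i_0$, and then $\theta_j(B)=\theta_j(B_i)\le\alpha_j+\eta$. Since $\alpha_j\to0$ and $\eta$ is arbitrary, $\theta_j(B)\to0$, so $B\in\mathcal I_\pi$. But $\pi[B]\supseteq X_i$ gives $d_{m_i}(\pi[B])\ge\varepsilon$ for all $i$, so $\pi[B]\notin\mathcal Z$ by Lemma~\ref{lem:dyadic}(b), and $B\notin\mathcal I_\pi$. This is a contradiction.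
\end{proof}

This completes the proof of Theorem~\ref{thm:main} and Corollary~\ref{cor:answer}. All three features of Proposition~\ref{prop:EU}(iii) were used: vanishing atoms and bounded masses to make the two terms in Lemma~\ref{lem:select} small, and disjointness to form the groups and to separate the blocks.

\section{Sparse sets and balanced colorings}\label{sec:tools}

Theorems~\ref{thm:density} and~\ref{thm:KtoRB} require two things: extracting quantitative information from a Kat\v{e}tov reduction $\mathcal Z\le_K\mathcal Z_\mu$, and building Rudin--Blass reductions $\mathcal Z\le_{RB}\mathcal Z_\mu$.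

Membership in $\mathcal Z$ says nothing about a finite set, so for the first task we need a notion of smallness that is meaningful for finite sets and survives countable unions. For $\delta>0$ call $E\subseteq\omega$ \emph{$\delta$-sparse} if $|E\cap n|\le\delta n$ for \emph{all} $n$. For $q\ge1$, the \emph{$q$-blocks} are the intervals $[rq,(r+1)q)$, $r\in\omega$.

\begin{lemma}\label{lem:sparse}
\begin{itemize}
\item[(a)] If $v+1\ge1/\delta$, then $\{v\}$ is $\delta$-sparse.
\item[(b)] If $E\cap q=\emptyset$ and $E$ has at most $b$ points in each $q$-block, then $|E\cap n|\le(b/q)\,n$ for all $n$.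
\item[(c)] If $E_i$ is finite and $2^{-i}$-sparse for each $i\ge1$, then $\bigcup_iE_i\in\mathcal Z$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) If $\{v\}\cap n\ne\emptyset$ then $n\ge v+1$, so $\delta n\ge1$.

(b) For $n\le q$ the left side is $0$. For $n>q$, the interval $[q,n)$ is covered by the $q$-blocks with $1\le r\le\lceil n/q\rceil-1$, and $\lceil n/q\rceil-1<n/q$.

(c) For every $I$ and $n\geq1$, $|\bigcup_iE_i\cap n|/n\le\frac1n\sum_{i<I}|E_i|+\sum_{i\ge I}2^{-i}$. Let $n\to\infty$ and then $I\to\infty$.
\end{proof}

\begin{lemma}\label{lem:uniform}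
Let $(\rho_k)$ be measures such that $\rho_k(E)\to0$ for every $E\in\mathcal Z$.
\begin{itemize}
\item[(a)] For every $\varepsilon>0$ there are $\delta>0$ and $N$ such that $\rho_k(E)\le\varepsilon$ whenever $k\ge N$ and $E$ is $\delta$-sparse.
\item[(b)] $\operatorname{at}(\rho_k)\to0$.
\item[(c)] $\limsup_k\|\rho_k\|<\infty$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) Otherwise there is $\varepsilon>0$ such that for every $i\ge1$ some $2^{-i}$-sparse set $E_i$ and some $k_i\ge i$ satisfy $\rho_{k_i}(E_i)>\varepsilon$. Replacing $E_i$ by $E_i\cap\operatorname{supp}\rho_{k_i}$ makes it finite and keeps both properties. Then $E=\bigcup_iE_i\in\mathcal Z$ by Lemma~\ref{lem:sparse}(c), while $\rho_{k_i}(E)>\varepsilon$ with $k_i\to\infty$, a contradiction.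

(b) Let $\varepsilon>0$, take $\delta,N$ from (a), and let $F=\{v:v+1<1/\delta\}$. For $k\ge N$, points outside $F$ have $\rho_k$-mass at most $\varepsilon$ by Lemma~\ref{lem:sparse}(a), and points of $F$ have mass at most $\rho_k(F)$, which tends to $0$ as $F$ is finite.

(c) Take $\delta,N$ for $\varepsilon=1$ and an integer $q\ge1/\delta$. The set $\omega\setminus q$ is the union of the $q$ sets $P\setminus q$, where $P$ runs over the residue classes modulo $q$, and each is $\delta$-sparse by Lemma~\ref{lem:sparse}(b) with $b=1$. So $\|\rho_k\|\le\rho_k([0,q))+q$ for $k\ge N$, and $\limsup_k\|\rho_k\|\le q$.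
\end{proof}

For the second task we must map a probability measure with small atoms onto an almost uniform measure on $n$ points, that is, color $\omega$ with $n$ colors of almost equal mass. In Section~\ref{sec:KtoRB} the coloring must in addition resemble reduction modulo $n$, using each color once in each $n$-block, so that unions of few color classes are sparse. Both demands are met by a greedy rule.

\begin{lemma}\label{lem:balance}
Let $n\ge1$ and let $\rho$ be a probability measure. There is $c\colon\omega\to n$ mapping each $n$-block bijectively onto $n$ such that the loads $\ell(b)=\rho(c^{-1}[\{b\}])$, $b<n$, differ pairwise by at most $\operatorname{at}(\rho)$. If $n\operatorname{at}(\rho)\le\frac12$, then $\frac1{2n}\le\ell(b)\le\frac3{2n}$ for all $b<n$.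
\end{lemma}

\begin{proof}
Let $\alpha=\operatorname{at}(\rho)$. Color the blocks one at a time, giving the heaviest point of the block the color whose current load is least, the second heaviest point the color with the second least load, and so on. We show by induction that current loads differ by at most $\alpha$; initially all are $0$. Let the current loads be $a_1\le\dots\le a_n$ and the masses in the new block $w_1\ge\dots\ge w_n$. For $u<v$ the new difference is
\[
(a_v+w_v)-(a_u+w_u)=(a_v-a_u)-(w_u-w_v),
\]
a difference of two numbers in $[0,\alpha]$, so it lies in $[-\alpha,\alpha]$. Only finitely many blocks carry mass, so the final loads differ by at most $\alpha$. Their average is $1/n$, so each lies within $\alpha\le\frac1{2n}$ of $1/n$ under the extra assumption.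
\end{proof}

The number of colors has to grow slowly enough for the atoms to keep up. We take it to be $2^s$ and identify the colors with the points of $D_s$; then every block $D_s$ must be used.

\begin{lemma}\label{lem:slow}
Suppose that for each $s\ge1$ a statement $P(s,j)$ holds for all large $j$. Then there are $s_j\in\omega$ such that $s_j\to\infty$, every $s\ge1$ equals some $s_j$, and $P(s_j,j)$ holds for all large $j$. For such a sequence, $B\in\mathcal Z$ if and only if $d_{s_j}(B)\to0$ as $j\to\infty$.
\end{lemma}

\begin{proof}
Choose $j_1<j_2<\cdots$ with $P(s,j)$ for all $j\ge j_s$. Put $s_j=s$ for $j_s\le j<j_{s+1}$ and $s_j=0$ for $j<j_1$. If $B\in\mathcal Z$, then $d_{s_j}(B)\to0$ since $s_j\to\infty$. If $B\notin\mathcal Z$, then $d_s(B)\ge\eta>0$ for infinitely many $s$, each of which is $s_j$ for its own $j$, so $d_{s_j}(B)\not\to0$.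
\end{proof}

\section{Density ideals}\label{sec:density}

We first prove fact (A), which shows the last two lemmas at work in the simplest setting.

\begin{proposition}\label{prop:A}
If $\mathcal I$ is isomorphic to an Erd\H{o}s--Ulam ideal, then $\mathcal I$ is $\le_{RB}$-equivalent to $\mathcal Z$.
\end{proposition}

\begin{proof}
Write $\mathcal I=\mathcal Z_\theta$ as in Proposition~\ref{prop:EU}(iii) and let $T_t=\operatorname{supp}\theta_t$.

\emph{$\mathcal I\le_{RB}\mathcal Z$.} We approximate $\theta_t$ by images of uniform measures on long blocks. Choose $L_1<L_2<\cdots$ with $2^{L_t}\ge t|T_t|$. Let $L_t\le l<L_{t+1}$. The numbers $2^l\theta_t(\{x\})$, $x\in T_t$, sum to $2^l$; rounding all of them down and then raising them one at a time to the next integer, we reach integers $k_x$ with $|k_x-2^l\theta_t(\{x\})|<1$ and $\sum_xk_x=2^l$. Let $\psi$ map $D_l$ to $T_t$ with exactly $k_x$ points sent to $x$, and let $\psi=0$ on $[0,2^{L_1})$. Each $x$ lies in at most one $T_t$, so $\psi$ is finite-to-one, and $|d_l(\psi^{-1}[A])-\theta_t(A)|\le|T_t|/2^l\le1/t$ for $L_t\le l<L_{t+1}$. Every $t\ge1$ has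 such an $l$, so $\psi^{-1}[A]\in\mathcal Z\iff\theta_t(A)\to0$.

\emph{$\mathcal Z\le_{RB}\mathcal I$.} Apply Lemma~\ref{lem:slow} to the statement $2^s\operatorname{at}(\theta_t)\le\frac12$ and let $n_t=2^{s_t}$. Let $c_t$ and $\ell_t$ be the coloring and loads given by Lemma~\ref{lem:balance} for $n_t$ and $\theta_t$. Put $\chi(x)=n_t+c_t(x)\in D_{s_t}$ for $x\in T_t$ and $\chi(x)=x$ outside $\bigcup_tT_t$. As each $s$ equals $s_t$ for finitely many $t$, the map $\chi$ is finite-to-one. For large $t$, the number $\theta_t(\chi^{-1}[B])=\sum\{\ell_t(b):b<n_t,\ n_t+b\in B\}$ lies between $\frac12d_{s_t}(B)$ and $\frac32d_{s_t}(B)$. By Lemma~\ref{lem:slow}, $B\in\mathcal Z\iff\chi^{-1}[B]\in\mathcal I$.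
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:density}]
(1)$\Rightarrow$(2) is Proposition~\ref{prop:A}. (2)$\Rightarrow$(3) holds since a witness for $\mathcal Z\le_{RB}\mathcal Z_\mu$ is a witness for $\mathcal Z\le_K\mathcal Z_\mu$.

(3)$\Rightarrow$(4). Let $\phi$ witness $\mathcal Z\le_K\mathcal Z_\mu$ and put $\rho_n(E)=\mu_n(\phi^{-1}[E])$. This is a measure with support $\phi[\operatorname{supp}\mu_n]$, and $\rho_n(E)\to0$ for every $E\in\mathcal Z$. Moreover $\|\mu_n\|=\|\rho_n\|$, and $\mu_n(\{x\})\le\rho_n(\{\phi(x)\})$ gives $\operatorname{at}(\mu_n)\le\operatorname{at}(\rho_n)$. Parts (b) and (c) of Lemma~\ref{lem:uniform} give (4).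

(4)$\Rightarrow$(1). Each $\|\mu_n\|$ is finite, so $\sup_n\|\mu_n\|<\infty$. The ideal $\mathcal Z_\mu$ thus satisfies condition (ii) of Proposition~\ref{prop:EU}.
\end{proof}

\begin{remark}\label{rem:density}
Neither half of (4) implies the other. The unit point masses at $n=0,1,\dots$ have bounded masses and give the ideal of finite sets, while $\mu_n=n\,d_n$ has atoms $n2^{-n}\to0$ and unbounded masses. Disjointness of the supports enters only in (4)$\Rightarrow$(1), and it cannot be weakened to the requirement that every point lie in finitely many supports. For the triangle, the proof of Theorem~\ref{thm:main}(a) and Lemma~\ref{lem:push} give $\mathcal I_\pi=\mathcal Z_\nu$ with $\nu_l=\nu_{g_l}$, probability measures with atoms $2^{-m_l}\to0$ and each point in finitely many supports; here (2), (3) and (4) hold and (1) fails.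
\end{remark}

\section{From Kat\v{e}tov to Rudin--Blass reductions}\label{sec:KtoRB}

Let $\mathcal I=\mathcal Z_\nu$ as in Lemma~\ref{lem:push} and let $\phi$ witness $\mathcal Z\le_K\mathcal I$. The map $\phi$ may fail to be a Rudin--Blass witness in two ways, both visible for $\mathcal I=\mathcal Z$. It need not be finite-to-one: send the powers of two to $0$ and fix all other points. And it need not reflect smallness: $\phi(x)=2x$ is a Kat\v{e}tov witness because $|\phi^{-1}[A]\cap n|\le|A\cap2n|$, but the odd numbers have empty preimage.

Both defects are repaired by cutting $\omega$ into finite intervals $I_j$ and composing $\phi$ on $I_j$ with a coloring $c_j$ whose $n_j$ colors are the points of a dyadic block. This makes the new map finite-to-one. If $c_j$ uses each color once per $n_j$-block, few colors pull back to a sparse set, and Lemma~\ref{lem:uniform}(a) bounds its measure for \emph{all} late $\nu_k$; this uniformity is needed since many overlapping measures may live on $I_j$. To reflect smallness it is enough that \emph{one} measure on $I_j$ gives all colors comparable mass. Plain reduction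 modulo $n_j$ does not achieve this: for $\phi(x)=2x$ and even $n_j$ the odd residues receive nothing. The balanced colorings of Lemma~\ref{lem:balance} do.

\begin{proof}[Proof of Theorem~\ref{thm:KtoRB}]
Let $\nu_k$ and $\phi$ be as above, let $\rho_k(E)=\nu_k(\phi^{-1}[E])$ and $\alpha_k=\operatorname{at}(\rho_k)$. The $\rho_k$ are probability measures with $\rho_k(E)\to0$ for $E\in\mathcal Z$, so Lemma~\ref{lem:uniform} applies; in particular $\alpha_k\to0$.

\emph{Step 1: intervals.} Choose $0=p_0<p_1<\cdots$ and $k_j\ge j$ such that, with $I_j=[p_j,p_{j+1})$,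
\begin{itemize}
\item every $\operatorname{supp}\nu_k$ that meets $[0,p_j)$ is contained in $[0,p_{j+1})$;
\item $\operatorname{supp}\nu_{k_j}\subseteq I_j$.
\end{itemize}
Given $p_j$, only finitely many supports meet $[0,p_j)$, because each point lies in finitely many of them; this is where the hypothesis $\mathcal I\le_{RB}\mathcal Z$ is used. Take $k_j\ge j$ with $\operatorname{supp}\nu_{k_j}$ disjoint from $[0,p_j)$, and take $p_{j+1}$ above this support and above the finitely many others. For each $k$ let $j(k)$ be the index with $\min\operatorname{supp}\nu_k\in I_{j(k)}$. The support meets $[0,p_{j(k)+1})$, so it lies in $[0,p_{j(k)+2})$, and hence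
\[
\operatorname{supp}\nu_k\subseteq I_{j(k)}\cup I_{j(k)+1}.
\]
Each $I_j$ meets finitely many supports, so $j(k)\to\infty$. Let $m_j=\min\{k:\operatorname{supp}\nu_k\cap I_j\ne\emptyset\}$, which exists because of $k_j$. Each support meets at most two intervals, so $m_j\to\infty$.

\emph{Step 2: the number of colors.} For fixed $s\ge1$ the statement
\[
P(s,j):\qquad2^s\alpha_{k_j}\le\tfrac12\quad\text{and}\quad\sup_{k\ge m_j}\rho_k([0,2^s))\le\tfrac1s
\]
holds for all large $j$, since $\alpha_k\to0$, $k_j\to\infty$, $\rho_k([0,2^s))\to0$ as $k\to\infty$, and $m_j\to\infty$. Take $(s_j)$ from Lemma~\ref{lem:slow} and let $n_j=2^{s_j}$. Then $n_j\alpha_{k_j}\le\frac12$ for large $j$, and $\beta_j=\sup_{k\ge m_j}\rho_k([0,n_j))\to0$. The second condition takes care of the initial $n_j$-block, on which Lemma~\ref{lem:sparse}(b) gives no sparseness.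

\emph{Step 3: the map.} Let $c_j\colon\omega\to n_j$ and $\ell_j$ be the coloring and loads given by Lemma~\ref{lem:balance} for $n_j$ and $\rho_{k_j}$, so $\ell_j(b)\ge\frac1{2n_j}$ for large $j$ and all $b<n_j$. Define
\[
\chi(x)=n_j+c_j(\phi(x))\in D_{s_j}\qquad\text{for }x\in I_j.
\]
The preimage of $D_s$ is the union of the finitely many $I_j$ with $s_j=s$, and $0$ is not a value, so $\chi$ is finite-to-one. For $B\subseteq\omega$ let $B_j=\{b<n_j:n_j+b\in B\}$. Then $|B_j|/n_j=d_{s_j}(B)$ and
\begin{equation}\label{eq:chi}
\chi^{-1}[B]\cap I_j=\phi^{-1}\bigl[c_j^{-1}[B_j]\bigr]\cap I_j.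
\end{equation}
By Lemma~\ref{lem:slow}, $B\in\mathcal Z$ if and only if $|B_j|/n_j\to0$. It remains to show that this is equivalent to $\nu_k(\chi^{-1}[B])\to0$.

\emph{Step 4: small sets have small preimages.} Let $|B_j|/n_j\to0$ and $\varepsilon>0$, and take $\delta,N$ from Lemma~\ref{lem:uniform}(a). The set $E_i=c_i^{-1}[B_i]\setminus n_i$ misses $n_i$ and has at most $|B_i|$ points in each $n_i$-block. By Lemma~\ref{lem:sparse}(b) there is $i_0$ such that $E_i$ is $\delta$-sparse for $i\ge i_0$. Let $k\ge N$ with $j=j(k)\ge i_0$. If $i\in\{j,j+1\}$ and $I_i$ meets $\operatorname{supp}\nu_k$, then $k\ge m_i$, and \eqref{eq:chi} together with $c_i^{-1}[B_i]\subseteq E_i\cup[0,n_i)$ gives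
\[
\nu_k(\chi^{-1}[B]\cap I_i)\le\rho_k(E_i)+\rho_k([0,n_i))\le\varepsilon+\beta_i.
\]
If $I_i$ misses the support, the left side is $0$. Hence $\nu_k(\chi^{-1}[B])\le2\varepsilon+\beta_{j(k)}+\beta_{j(k)+1}$ for all large $k$. Since $j(k)\to\infty$, $\beta_j\to0$ and $\varepsilon$ is arbitrary, $\chi^{-1}[B]\in\mathcal I$.

\emph{Step 5: large sets have large preimages.} Suppose $|B_j|/n_j\ge\eta>0$ for infinitely many $j$. Since $\operatorname{supp}\nu_{k_j}\subseteq I_j$, \eqref{eq:chi} gives for large such $j$
\[
\nu_{k_j}(\chi^{-1}[B])=\rho_{k_j}(c_j^{-1}[B_j])=\sum_{b\in B_j}\ell_j(b)\ge\frac{|B_j|}{2n_j}\ge\frac\eta2.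
\]
As $k_j\to\infty$, $\chi^{-1}[B]\notin\mathcal I$.

Thus $\chi$ witnesses $\mathcal Z\le_{RB}\mathcal I$. For the second assertion, let $\mathcal I\le_{RB}\mathcal Z$. If $\mathcal I$ is $\le_K$-equivalent to $\mathcal Z$, then $\mathcal Z\le_K\mathcal I$, so $\mathcal Z\le_{RB}\mathcal I$ and the ideals are $\le_{RB}$-equivalent. The converse holds for all ideals.
\end{proof}

\section{Counting ideals equivalent to $\mathcal Z$}\label{sec:count}

A Rudin--Blass witness for $\mathcal I\le_{RB}\mathcal Z$ determines $\mathcal I$, whereas a Kat\v{e}tov witness for $\mathcal I\le_K\mathcal Z$ may ignore half of the underlying set, on which $\mathcal I$ can then be complicated. We recall the standard facts on ultrafilters that are needed. An \emph{ultrafilter} on $\omega$ is a family $\mathcal U\subseteq\mathcal P(\omega)$, closed under supersets and finite intersections, that contains exactly one of $A$ and $\omega\setminus A$ for each $A$; it is \emph{nonprincipal} if it contains no finite set. Every family of sets whose finite subfamilies have nonempty intersection extends to an ultrafilter. The maximal ideals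 on $\omega$ are the families $\mathcal P(\omega)\setminus\mathcal U$ with $\mathcal U$ a nonprincipal ultrafilter. By Posp\'{\i}\v{s}il's theorem there are $2^{2^\omega}$ nonprincipal ultrafilters on $\omega$.

\begin{proof}[Proof of Theorem~\ref{thm:count}]
If $\phi$ witnesses $\mathcal I\le_{RB}\mathcal Z$, then $\mathcal I=\{A:\phi^{-1}[A]\in\mathcal Z\}$. There are $2^\omega$ functions from $\omega$ to $\omega$, so at most $2^\omega$ ideals are $\le_{RB}$-below $\mathcal Z$, and at most $2^\omega$ are $\le_{RB}$-equivalent to it.

For a maximal ideal $\mathcal M\supseteq\mathcal Z$ let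
\[
\mathcal K_{\mathcal M}=\{(A\times\{0\})\cup(B\times\{1\}):\ A\in\mathcal Z,\ B\in\mathcal M\},
\]
an ideal on $\omega\times2$, which we identify with $\omega$ by a fixed bijection. The projection $(x,e)\mapsto x$ witnesses $\mathcal Z\le_K\mathcal K_{\mathcal M}$: the preimage of $A\in\mathcal Z$ is $(A\times\{0\})\cup(A\times\{1\})$, and $A\in\mathcal M$ because $\mathcal Z\subseteq\mathcal M$. The map $x\mapsto(x,0)$ witnesses $\mathcal K_{\mathcal M}\le_K\mathcal Z$: the preimage of $(A\times\{0\})\cup(B\times\{1\})$ is $A$. Since $\mathcal M=\{B:B\times\{1\}\in\mathcal K_{\mathcal M}\}$, different $\mathcal M$ give different ideals.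

Next we count the maximal ideals containing $\mathcal Z$. Let $q(x)=m$ for $x\in D_m$ and $q(0)=0$, and let $\mathcal U$ be a nonprincipal ultrafilter. Each $U\in\mathcal U$ is infinite, so $q^{-1}[U]$ contains infinitely many blocks $D_m$ and is not in $\mathcal Z$; hence $q^{-1}[U]\setminus A\ne\emptyset$ for $A\in\mathcal Z$. Each of the families $\{q^{-1}[U]:U\in\mathcal U\}$ and $\{\omega\setminus A:A\in\mathcal Z\}$ is closed under finite intersections, so their union extends to an ultrafilter $\mathcal V$. It contains no member of $\mathcal Z$, so $\mathcal M=\mathcal P(\omega)\setminus\mathcal V$ is a maximal ideal containing $\mathcal Z$. If $\mathcal U\ne\mathcal U'$, there is $U\in\mathcal U$ with $\omega\setminus U\in\mathcal U'$, and then $q^{-1}[U]\in\mathcal V$ while $\omega\setminus q^{-1}[U]\in\mathcal V'$; so $\mathcal V\ne\mathcal V'$. This gives $2^{2^\omega}$ maximal ideals $\mathcal M\supseteq\mathcal Z$ and as many ideals $\mathcal K_{\mathcal M}$.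

An ideal isomorphic to a given one is determined by the bijection, so each isomorphism class has at most $2^\omega$ members. If the $\mathcal K_{\mathcal M}$ fall into $\kappa$ classes, then $2^{2^\omega}\le\kappa\cdot2^\omega=\max(\kappa,2^\omega)$, which forces $\kappa=2^{2^\omega}$.
\end{proof}

\begin{remark}
By Theorem~\ref{thm:count}, some ideals are $\le_K$-equivalent but not $\le_{RB}$-equivalent to $\mathcal Z$, so the restriction to ideals $\le_{RB}$-below $\mathcal Z$ in the second sentence of Theorem~\ref{thm:KtoRB} cannot be dropped. For $\mathcal K_{\mathcal M}$ the projection is two-to-one and the preimage of $A$ lies in $\mathcal K_{\mathcal M}$ exactly when $A\in\mathcal Z\cap\mathcal M=\mathcal Z$, so $\mathcal Z\le_{RB}\mathcal K_{\mathcal M}$ always holds; it is $\mathcal K_{\mathcal M}\le_{RB}\mathcal Z$ that fails for all but at most $2^\omega$ choices of $\mathcal M$.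
\end{remark}

\begin{thebibliography}{9}

\bibitem{Kwela}
Adam Kwela, \emph{Erd\H{o}s-Ulam ideals vs.\ simple density ideals}, arXiv:1711.03578 (2017).

\end{thebibliography}
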